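\title{Optimal data placements need not exist}

\begin{abstract}
A data placement is a family of $b$ subsets of size $k$ of a set of $v$ servers. It is optimal if it minimizes $\sum_{i\ne l}x^{|B_i\cap B_l|}$ for all real $x\ge1$ at once. Jean-Marie et al.\ conjectured that an optimal placement exists for all $v,k,b$. We show that none exists for $v=8$, $k=4$, $b=73$, and that for every $k\ge4$ there are a $v$ and infinitely many $b$ without one. An optimal placement does exist whenever $\min(k,v-k)\le2$. The counterexamples come from a conflict between the two ends of the range of $x$: large $x$ forces the placement to be a multiple of the family of all $k$-sets plus a few distinct blocks, while near $x=1$ such a placement is beaten by one that also removes blocks from that family.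
\end{abstract}

\section{The problem and the results}

Let $V$ be a set of $v$ \emph{points} (servers), and let $0\le k\le v$. A \emph{data placement} with parameters $v,k,b$ is a family $\mathcal F=(B_1,\dots,B_b)$ of $k$-element subsets of $V$, called \emph{blocks}; blocks may repeat. Its polynomial is
\[
P(\mathcal F,x)=\sum_{i\ne l}x^{|B_i\cap B_l|}=\sum_{j=0}^k v_jx^j ,
\]
where the first sum runs over ordered pairs of distinct indices, so that $v_j$ counts the ordered pairs $(B_i,B_l)$, $i\ne l$, that meet in exactly $j$ points. The placement $\mathcal F$ is \emph{optimal} if $P(\mathcal F,x)\le P(\mathcal F',x)$ for every real $x\ge1$ and every placement $\mathcal F'$ with the same parameters on $V$.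

To see what $P$ measures, let $B_i$ be the set of servers that hold the $i$th item, let each server fail independently with probability $p\in(0,1]$, and let $X$ be the number of items all of whose servers fail. Then $\mathbb E[X]=bp^k$ does not depend on $\mathcal F$, and $\mathbb E[X(X-1)]=\sum_{i\ne l}p^{|B_i\cup B_l|}=p^{2k}P(\mathcal F,1/p)$. An optimal placement is thus one that minimizes the variance of $X$ whatever $p$ is.

For each single $x$ some placement minimizes $P(\cdot,x)$, because there are finitely many placements. The question is whether one placement does so for all $x$. If $bk\le v$, pairwise disjoint blocks give $P=b(b-1)$, and nothing is smaller since $x^j\ge1$. The next example has forced overlaps.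

\begin{example}\label{ex:three}
Let $v=8$, $k=4$, $b=3$, and let $d_x$ be the number of blocks through the point $x$. The three intersection sizes $j_1,j_2,j_3$ satisfy $j_1+j_2+j_3=\sum_x\binom{d_x}2\ge\sum_x(d_x-1)=12-8=4$. For $x\ge1$ the differences $x^{j+1}-x^j$ do not decrease with $j$, so $x^j\ge x+(j-1)(x^2-x)$ for all integers $j\ge0$. Hence $\frac12P\ge3x+(x^2-x)=x^2+2x$. The blocks $\{1,2,3,4\}$, $\{1,2,5,6\}$, $\{3,5,7,8\}$ have intersection sizes $2,1,1$ and attain this bound, so they form an optimal placement.
\end{example}

For every $x\ge1$ the function $j\mapsto x^j$ is nondecreasing and convex, so one wants the intersections small and as equal as possible. This goal does not mention $x$, and one is led to guess that it can be met for all $x$ at once. We take the following conjecture, due to Jean-Marie et al., from Liu and Zhou~\cite{LZ}.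

\medskip
\noindent\textbf{Conjecture.} \emph{For all nonnegative integers $v,k,b$ with $k\le v$ there is an optimal data placement of $b$ blocks of size $k$ on a $v$-set.}
\medskip

The conjecture is false. Throughout, $N=\binom vk$.

\begin{theorem}\label{thm:one}
Let $k\ge4$, $3\le r\le k$, $v\ge2k$ and
\[
\frac{rk}2\le v\le\frac{r(2k+1-r)}2-1 .
\]
Then for every integer $q\ge1$ there is no optimal placement of $b=qN+r$ blocks of size $k$ on a $v$-set.
\end{theorem}

For $r=3$ the conditions read $2k\le v\le3k-4$, a nonempty range for each $k\ge4$. The smallest instance is $v=8$, $k=4$, $b=70+3=73$.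

\begin{corollary}\label{cor:cover}
Let $k\ge4$ and $2k\le v\le\frac{k(k+1)}2-1$. Then some $r\in\{3,\dots,k\}$ satisfies the conditions of Theorem~\ref{thm:one}.
\end{corollary}

\begin{theorem}\label{thm:two}
Put $\ell=\min(k,v-k)$. If $\ell\ge4$ and $v\le\ell^2-\ell-1$, then there are infinitely many $b$ for which no optimal placement of $b$ blocks of size $k$ on a $v$-set exists.
\end{theorem}

\begin{theorem}\label{thm:three}
If $\min(k,v-k)\le2$, then an optimal placement exists for every $b$.
\end{theorem}

So for fixed $k$ the statement ``an optimal placement exists for all $v$ and $b$'' is true for $k\le2$ and false for every $k\ge4$. We do not settle the case $k=3$ with $v\ge6$.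

Section~\ref{sec:ends} extracts what optimality forces as $x\to\infty$ and as $x\to1$, and Section~\ref{sec:two} deduces Theorem~\ref{thm:three}. Section~\ref{sec:73} shows by hand that the two sets of demands are incompatible for $(v,k,b)=(8,4,73)$. That example generalizes in two directions, which give Theorem~\ref{thm:one} (Section~\ref{sec:trades}) and Theorem~\ref{thm:two} (Section~\ref{sec:signed}).

\section{The two ends of the range of $x$}\label{sec:ends}

\subsection*{Signed families}
The order of the blocks does not affect $P$, so a placement is a function $m\ge0$ that assigns to each $k$-subset of $V$ its multiplicity; we write $P(m,x)$. We shall subtract multiples of the family of all $k$-sets from placements, so we allow negative values. A \emph{signed family} is an integer-valued function $f$ on the $k$-subsets of $V$. Its \emph{size} is $|f|=\sum_Bf(B)$, and for $T\subseteq V$ we put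
\[
\lambda_f(T)=\sum_{B\supseteq T}f(B),\qquad Q_t(f)=\sum_{|T|=t}\lambda_f(T)^2 .
\]
We write $d_f(x)=\lambda_f(\{x\})$ for the \emph{point degrees} and $e_f(xy)=\lambda_f(\{x,y\})$ for the \emph{pair degrees}. The indicator function of a block $B$ is $[B]$, and an integer $q$ also denotes the constant function $q$, that is, $q$ copies of every $k$-set. A block has $\binom kt$ subsets of size $t$, and a point of a block lies in $k-1$ of its pairs, so
\begin{equation}\label{eq:sums}
\sum_{|T|=t}\lambda_f(T)=\binom kt|f|,\qquad \sum_{y\ne x}e_f(xy)=(k-1)\,d_f(x).
\end{equation}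

\begin{lemma}\label{lem:expand}
For a signed family $f$ put $R(f,x)=\sum_{B,B'}f(B)f(B')\,x^{|B\cap B'|}$.
\begin{enumerate}
\item[(a)] $R(f,1+y)=\sum_{t=0}^kQ_t(f)\,y^t$.
\item[(b)] If $m$ is a placement of $b$ blocks, then $P(m,x)=R(m,x)-bx^k$.
\item[(c)] If $|f|=|f'|$ and $q$ is an integer, then $Q_t(q+f)-Q_t(q+f')=Q_t(f)-Q_t(f')$ for all $t$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) We have $(1+y)^{|B\cap B'|}=\sum_{T\subseteq B\cap B'}y^{|T|}$. Exchanging the order of summation, each $T$ contributes $y^{|T|}\sum_{B,B'\supseteq T}f(B)f(B')=y^{|T|}\lambda_f(T)^2$.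

(b) $R(m,x)$ is the sum of $x^{|B_i\cap B_l|}$ over all ordered pairs $(i,l)$, and the $b$ pairs with $i=l$ contribute $bx^k$.

(c) For $|T|=t$ we have $\lambda_{q+f}(T)=\alpha+\lambda_f(T)$ with $\alpha=q\binom{v-t}{k-t}$. By \eqref{eq:sums}, $Q_t(q+f)=\binom vt\alpha^2+2\alpha\binom kt|f|+Q_t(f)$, and the first two terms are the same for $f'$.
\end{proof}

For two placements $m,m'$ of $b$ blocks we have $Q_0=b^2$ in both cases, so
\begin{equation}\label{eq:diff}
P(m,1+y)-P(m',1+y)=\sum_{t=1}^k\bigl(Q_t(m)-Q_t(m')\bigr)y^t .
\end{equation}
The range $x\ge1$ has become $y\ge0$, and each coefficient is a sum of squares of integers whose sum is fixed by \eqref{eq:sums}. Call an integer vector \emph{balanced} if any two of its entries differ by at most one.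

\begin{lemma}\label{lem:balanced}
Among integer vectors of length $n\ge1$ with sum $s$, the sum of squares is minimal exactly for the balanced ones. These have entries in $\{\lfloor s/n\rfloor,\lceil s/n\rceil\}$ and differ from one another only in the order of the entries.
\end{lemma}

\begin{proof}
If $a_i\ge a_j+2$, replacing $a_i,a_j$ by $a_i-1,a_j+1$ changes the sum of squares by $2-2(a_i-a_j)<0$. So every minimizer is balanced. A balanced vector with least entry $u$ has $j<n$ entries $u+1$ and $n-j$ entries $u$, and $s=nu+j$ determines $u$ and $j$. So all balanced vectors with sum $s$ have the same sum of squares.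
\end{proof}

\begin{lemma}\label{lem:tests}
Let $m$ be a placement of $b$ blocks.
\begin{enumerate}
\item[(a)] If the vector $(\lambda_m(T))_{|T|=t}$ is balanced for each $t=1,\dots,k$, then $m$ is optimal.
\item[(b)] If $k\ge2$ and $m$ is optimal, then among placements of $b$ blocks $m$ minimizes $Q_k$ and $Q_1$, and among those with the same $Q_1$ it minimizes $Q_2$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) By \eqref{eq:sums} and Lemma~\ref{lem:balanced}, every coefficient in \eqref{eq:diff} is at most $0$, and $y\ge0$.

(b) The polynomial \eqref{eq:diff} is at most $0$ for all $y\ge0$. Divide by $y^k$ and let $y\to\infty$; divide by $y$ and let $y\to0^+$; and, if $Q_1(m)=Q_1(m')$, divide by $y^2$ and let $y\to0^+$.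
\end{proof}

Part (a) shows, for instance, that $q$ copies of all $k$-sets form an optimal placement for $b=qN$. Part (b) is the source of all our counterexamples. Note that $Q_k(m)=\sum_Bm(B)^2$ penalizes repeated blocks, while $Q_1$ and $Q_2$ see only point and pair degrees.

\subsection*{The shape of an optimal placement}
To use the minimality of $Q_1$ we need one family with balanced point degrees. Identify $V$ with $\mathbb Z/v\mathbb Z$ and let $I_r$ be the sum of the indicators of the $r$ \emph{cyclic intervals} $\{ik,ik+1,\dots,ik+k-1\}$, $0\le i<r$. Each has $k$ distinct points because $k\le v$. Together they list the residues of the consecutive integers $0,1,\dots,rk-1$, so the point degrees of $I_r$ are balanced.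

\begin{proposition}\label{prop:shape}
Let $k\ge2$, $q\ge0$, $0<r<N$, and let $m$ be an optimal placement of $b=qN+r$ blocks. Then:
\begin{enumerate}
\item[(a)] $m=q+g$, where $g=[C_1]+\dots+[C_r]$ with distinct blocks $C_1,\dots,C_r$;
\item[(b)] the point degrees of $g$ are balanced, with sum $rk$;
\item[(c)] $Q_2(g)\le Q_2(f)$ for every signed family $f\ge-q$ of size $r$ with balanced point degrees.
\end{enumerate}
\end{proposition}

\begin{proof}
(a) A balanced vector of length $N$ with sum $b$ is nonnegative, hence is a placement. Since $m$ minimizes $Q_k$, Lemma~\ref{lem:balanced} shows that $m$ is balanced: it takes the value $q+1$ exactly $r$ times and the value $q$ otherwise.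

(b) Adding $q$ shifts all point degrees by the same amount. So $q+I_r$ is a placement of $b$ blocks with balanced point degrees, and since $m$ minimizes $Q_1$, the point degrees of $m$, and then those of $g$, are balanced.

(c) The function $q+f$ is a placement of $b$ blocks with balanced point degrees, so $Q_1(q+f)=Q_1(m)$. Then $Q_2(m)\le Q_2(q+f)$ by Lemma~\ref{lem:tests}(b), and Lemma~\ref{lem:expand}(c) removes $q$.
\end{proof}

The asymmetry in this proposition drives the paper. By (a) the excess $g$ consists of $r$ genuine blocks, but in (c) it must compete with signed families, which may borrow up to $q$ copies of any block from the family of all $k$-sets. Genuine blocks obey a counting constraint that signed families escape.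

\begin{lemma}[crowding]\label{lem:crowd}
Let $g=[C_1]+\dots+[C_r]$. If $\sum_x\binom{d_g(x)}2>\binom r2$, then two of the blocks share at least two points, and $Q_2(g)\ge r\binom k2+2$.
\end{lemma}

\begin{proof}
Counting triples $(x,i,j)$ with $i<j$ and $x\in C_i\cap C_j$ gives $\sum_{i<j}|C_i\cap C_j|=\sum_x\binom{d_g(x)}2$. If this exceeds the number of pairs $i<j$, some intersection has two points, and some pair degree is at least $2$. By \eqref{eq:sums}, $Q_2(g)=r\binom k2+\sum e_g(e_g-1)$, and the last sum has nonnegative terms, one of which is at least $2$.
\end{proof}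

In contrast, a signed family of size $r$ whose pair degrees all lie in $\{0,1\}$ has $Q_2=\sum e=r\binom k2$.

Finally, a symmetry lets us assume $v\ge2k$ when convenient.

\begin{lemma}\label{lem:compl}
Replacing each block by its complement is a bijection between placements with parameters $v,k,b$ and $v,v-k,b$ that preserves optimality.
\end{lemma}

\begin{proof}
Since $|(V\setminus B)\cap(V\setminus C)|=v-|B\cup C|=v-2k+|B\cap C|$, complementation multiplies $P(\cdot,x)$ by the positive factor $x^{v-2k}$.
\end{proof}

\section{Blocks of size at most two}\label{sec:two}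

For $k\le2$ there are at most two levels $t$ in Lemma~\ref{lem:tests}(a), and they can be balanced together.

\begin{proof}[Proof of Theorem~\ref{thm:three}]
By Lemma~\ref{lem:compl} we may assume $k\le2$. For $k=0$ there is only one placement. For $k=1$ take for $m$ a balanced vector with sum $b$ and apply Lemma~\ref{lem:tests}(a).

Let $k=2$ and write $b=q\binom v2+r$ with $0\le r<\binom v2$. Among simple graphs on $V$ with $r$ edges take one, $H$, with the least sum of squared degrees. We claim that its degrees are balanced. Suppose that $\deg u\ge\deg w+2$, and let $\Gamma(\cdot)$ denote the set of neighbors. Then $|\Gamma(u)\setminus\{w\}|>|\Gamma(w)\setminus\{u\}|$, since either both sets lose an element or neither does. So some $z\in\Gamma(u)$ with $z\ne w$ is not a neighbor of $w$. Replacing the edge $uz$ by $wz$ gives a simple graph with $r$ edges and changes the sum of squared degrees by $2-2(\deg u-\deg w)<0$, a contradiction.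

Take $q$ copies of every pair together with the edges of $H$. The point degrees $q(v-1)+\deg x$ are balanced, and the pair degrees lie in $\{q,q+1\}$. Lemma~\ref{lem:tests}(a) applies.
\end{proof}

\section{The case $v=8$, $k=4$, $b=73$}\label{sec:73}

Here $N=70$, $q=1$, $r=3$. We take $V=\{1,\dots,8\}$ and write $1234$ for $\{1,2,3,4\}$. Suppose that an optimal placement exists. By Proposition~\ref{prop:shape} it is $1+g$, where $g$ consists of three blocks whose point degrees are balanced with sum $12$: four points have degree $2$ and four have degree $1$. Then $\sum_x\binom{d_g(x)}2=4>\binom32$, and Lemma~\ref{lem:crowd} gives $Q_2(g)\ge18+2=20$. It remains to find a signed family $f\ge-1$ of size $3$ with balanced point degrees and $Q_2(f)<20$.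

Start from the blocks of Example~\ref{ex:three}, $g_0=[1234]+[1256]+[3578]$. The only pair covered twice is $12$. We want to lower its degree and keep all point degrees. By the second identity in \eqref{eq:sums}, the pair degrees at the point $1$ keep their sum, so some pair at $1$ must go up; we choose the uncovered pair $17$, and at the point $2$ the uncovered pair $28$. The sums at $7$ and $8$ are restored by lowering the covered pair $78$. These four changes, and no others, result from removing the blocks $1234$ and $3478$ and adding $1347$ and $2348$. The block $1234$ belongs to $g_0$; the block $3478$ does not, and is borrowed. We obtain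
\[
f=[1256]+[3578]+[1347]+[2348]-[3478].
\]
The degrees of the points $1,\dots,8$ are $2,2,2,1,2,1,1,1$, as for $g_0$. The four positive blocks cover the pairs $34,37,38$ twice and $47,48,78$ once, and these are the six pairs of $3478$. After the subtraction, the pairs
\[
12,\,13,\,14,\,15,\,16,\,17,\,23,\,24,\,25,\,26,\,28,\,34,\,35,\,37,\,38,\,56,\,57,\,58
\]
have degree $1$ and the other ten pairs have degree $0$. So $Q_2(f)=18<20$, which contradicts Proposition~\ref{prop:shape}(c). There is no optimal placement with $v=8$, $k=4$, $b=73$.

One can see the two ends pull apart. By Lemma~\ref{lem:expand}, $P(1+f,x)-P(1+g_0,x)=R(f,x)-R(g_0,x)$. The blocks of $g_0$ meet in $2,1,1$ points, so $R(g_0,x)=3x^4+2x^2+4x$. In $f$, the block $1256$ meets the other three positive blocks in one point each and misses $3478$; those three blocks meet one another in two points and meet $3478$ in three. Hence $R(f,x)=5x^4+6x+6x^2-2-6x^3$, and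
\[
P(1+f,x)-P(1+g_0,x)=2x^4-6x^3+4x^2+2x-2=2(x-1)^2(x^2-x-1).
\]
The placement $1+f$ is better than $1+g_0$ for $1<x<\frac{1+\sqrt5}2$ and worse for larger $x$.

Two features of this example generalize. A single exchange of two blocks for two others lowered $Q_2$ and borrowed no block more than once; this gives Theorem~\ref{thm:one}. The resulting family had all pair degrees in $\{0,1\}$; aiming for this directly gives Theorem~\ref{thm:two}.

\section{Trades and the proof of Theorem~\ref{thm:one}}\label{sec:trades}

\begin{lemma}[trades]\label{lem:trade}
Let $k\ge2$ and $v\ge k+2$. Let $x,z,w,y$ be distinct points and let $U\subseteq V\setminus\{x,z,w,y\}$ have $k-2$ points. The signed family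
\[
\tau=-[U\cup\{x,z\}]-[U\cup\{w,y\}]+[U\cup\{x,w\}]+[U\cup\{z,y\}]
\]
has values in $\{-1,0,1\}$, size $0$ and all point degrees $0$. Its pair degrees are $-1$ on $xz$ and $wy$, $+1$ on $xw$ and $zy$, and $0$ elsewhere.
\end{lemma}

\begin{proof}
The four blocks are distinct. A point of $U$, or a pair inside $U$, lies in all four and receives $-2+2$. Each of $x,z,w,y$ lies in one removed and one added block, so it receives $-1+1$, and so does each pair joining it to a point of $U$. Among the pairs inside $\{x,z,w,y\}$, each of $xz,wy,xw,zy$ lies in exactly one of the four blocks, and $xy,zw$ lie in none.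
\end{proof}

We call $\tau$ a \emph{trade}; the condition $v\ge k+2$ guarantees that $U$ exists. The exchange in Section~\ref{sec:73} is the trade with $(x,z,w,y)=(1,2,7,8)$ and $U=\{3,4\}$. For any signed family $g$ with pair degrees $e$, expanding the four squares that change gives
\begin{equation}\label{eq:gain}
Q_2(g+\tau)-Q_2(g)=4-2e(xz)-2e(wy)+2e(xw)+2e(zy).
\end{equation}
A repeated pair $xz$ alone only cancels the constant $4$. To gain we also need a covered pair $wy$ with $xw$ and $zy$ uncovered, and finding it is the main point of the proof.

\begin{proof}[Proof of Theorem~\ref{thm:one}]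
Suppose that $m$ is optimal with $b=qN+r$. Since $0<r\le k<v\le N$, Proposition~\ref{prop:shape} gives $m=q+g$ with $g=[C_1]+\dots+[C_r]$. Let $d$ and $e$ be the point and pair degrees of $g$.

\emph{A repeated pair.} As $\frac{r(2k+1-r)}2=rk-\binom r2$, the hypothesis on $v$ reads
\[
v\le rk-\binom r2-1<rk\le2v .
\]
The degrees are balanced with mean $rk/v\in(1,2]$, so $rk-v$ points have degree $2$ and the rest have degree $1$. Then $\sum_x\binom{d(x)}2=rk-v>\binom r2$, and by Lemma~\ref{lem:crowd} two blocks, say $C_1$ and $C_2$, share two points $x,z$. Points of $C_1\cap C_2$ lie in no further block, because degrees are at most $2$. Hence $e(xz)=2$, and with $W=V\setminus(C_1\cup C_2)$ we have $e(xu)=e(zu)=0$ for all $u\in W$. So any covered pair inside $W$ can serve as $wy$. Moreover $|C_1\cup C_2|\le2k-2$, so $|W|\ge v-2k+2\ge2$.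

\emph{A covered pair inside $W$.} We claim that some $C_i$ with $i\ge3$ contains two points of $W$. Suppose not. Then each of the $r-2\ge1$ blocks $C_3,\dots,C_r$ has at least $k-1$ points in $C_1\cup C_2$. These points avoid $C_1\cap C_2$, so they lie in the symmetric difference $C_1\triangle C_2$, and each point of $C_1\triangle C_2$ lies in at most one of $C_3,\dots,C_r$, again because degrees are at most $2$. Therefore
\[
(r-2)(k-1)\le|C_1\triangle C_2|=2k-2|C_1\cap C_2|\le2k-4<2(k-1),
\]
which forces $r=3$. But every point has degree at least $1$, so then $W\subseteq C_3$, and $C_3$ contains $|W|\ge2$ points of $W$. This contradiction proves the claim.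

\emph{The trade.} Take distinct $w,y\in W\cap C_i$. Then $e(wy)\ge1$ and $e(xw)=e(zy)=0$. Since $v\ge2k\ge k+2$, there is a trade $\tau$ on $x,z,w,y$. The family $f=g+\tau$ has size $r$, has the point degrees of $g$, and satisfies $f\ge-1\ge-q$. By \eqref{eq:gain}, $Q_2(f)-Q_2(g)\le4-4-2=-2$, contradicting Proposition~\ref{prop:shape}(c).
\end{proof}

\begin{remark}
The bound $v\ge rk/2$ keeps the degrees at most $2$; the upper bound on $v$ is exactly the crowding condition; and $v\ge2k$ gives $|W|\ge2$. The condition $q\ge1$ permits the borrowing and cannot be dropped: Example~\ref{ex:three} is the case $v=8$, $k=4$, $r=3$, $q=0$. For $r\in\{1,2\}$ the upper bound on $v$ is less than $2k$, so nothing is lost by requiring $r\ge3$.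
\end{remark}

\begin{proof}[Proof of Corollary~\ref{cor:cover}]
Let $r\le k$ be the largest integer with $rk/2\le v$. Then $r\ge3$, because $3k/2\le v$ and $3\le k$. If $r=k$, the required upper bound is $v\le\frac{k(k+1)}2-1$, which is assumed. If $r<k$, then by maximality
\[
v<\frac{(r+1)k}2\le\frac{r(2k+1-r)}2 ,
\]
where the second inequality is equivalent to $r(r-1)\le(r-1)k$. The right side equals the integer $rk-\binom r2$, so $v\le\frac{r(2k+1-r)}2-1$.
\end{proof}

\section{Signed families with prescribed pair degrees}\label{sec:signed}

For $v\ge\frac{k(k+1)}2$ the conditions of Theorem~\ref{thm:one} cannot be met, since $rk-\binom r2\le\frac{k(k+1)}2$ for $r\le k$. To have crowding we now allow larger degrees, and the local analysis above is no longer available. Instead of improving each candidate $g$ by one trade, we build a single competitor with pair degrees in $\{0,1\}$. It may borrow many blocks, which is harmless when $q$ is large.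

\subsection*{A criterion}
The first step is to show that for signed families the second identity in \eqref{eq:sums} is the only constraint on pair degrees. A \emph{pair vector} is an integer-valued function on the pairs of a set, that is, on the edges of a complete graph; $[ab]$ is the indicator of the pair $ab$. An \emph{alternating $4$-cycle} is a pair vector $[pa]-[ah]+[hb]-[bp]$ with $p,a,h,b$ distinct. By Lemma~\ref{lem:trade} with $(x,w,y,z)=(p,a,h,b)$, it is the vector of pair degrees of a trade.

\begin{lemma}\label{lem:cycles}
Let $\gamma$ be a pair vector on a set of $n\ge3$ points with $\sum_{a\ne p}\gamma(pa)=0$ for every point $p$. Then $\gamma$ is an integer combination of alternating $4$-cycles.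
\end{lemma}

\begin{proof}
Induction on $n$. For $n=3$, adding the three conditions shows that the three values have sum $0$; any two of them have sum $0$, so each is $0$. Let $n\ge4$ and fix a point $p$. The integers $\gamma(pa)$ have sum $0$, so on the pairs through $p$ the vector $\gamma$ agrees with an integer combination of vectors $[pa]-[pb]$, $a\ne b$. For each of these choose $h\notin\{p,a,b\}$, which is possible as $n\ge4$, and subtract from $\gamma$ the same multiple of $[pa]-[ah]+[hb]-[bp]$. The result vanishes on all pairs through $p$ and still has sum $0$ at every point, because alternating $4$-cycles do. Apply the induction hypothesis to the other $n-1$ points.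
\end{proof}

\begin{proposition}\label{prop:crit}
Let $k\ge2$, $v\ge k+2$, $0<r<N$, and let $(d_x)_{x\in V}$ be a balanced vector with sum $rk$. Suppose that
\begin{enumerate}
\item[(A)] $\sum_x\binom{d_x}2>\binom r2$, and
\item[(B)] there is a simple graph $G$ on $V$ with $\deg_G(x)=(k-1)d_x$ for all $x$.
\end{enumerate}
Then there is a $q_0$ such that for every $q\ge q_0$ no optimal placement of $qN+r$ blocks exists.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:balanced} we can relabel the points so that the family $I_r$ of cyclic intervals has point degrees $d_x$. Let $e_0$ be its vector of pair degrees and let $1_G$ be the indicator of the edges of $G$. By \eqref{eq:sums} and (B), $1_G-e_0$ has sum $0$ at every point, so by Lemma~\ref{lem:cycles} it is an integer combination of alternating $4$-cycles. Adding the same combination of trades to $I_r$ gives a signed family $f$ of size $r$ with point degrees $d_x$ and pair degrees $1_G$. In particular $Q_2(f)=r\binom k2$. Let $q_0=\max\bigl(0,\max_B(-f(B))\bigr)$.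

Let $q\ge q_0$ and suppose that $q+g$ is an optimal placement of $qN+r$ blocks, as in Proposition~\ref{prop:shape}. The point degrees of $g$ are a rearrangement of $(d_x)$, so (A) and Lemma~\ref{lem:crowd} give $Q_2(g)>r\binom k2=Q_2(f)$. Since $f\ge-q$, this contradicts Proposition~\ref{prop:shape}(c).
\end{proof}

The family $f$ must take a negative value: if $f\ge0$, Lemma~\ref{lem:crowd} would apply to $f$ itself and give $Q_2(f)>r\binom k2$. So $q_0\ge1$.

\subsection*{The choice of $r$}
Conditions (A) and (B) pull in opposite directions. If all $d_x$ equal $\delta$, then $r=v\delta/k$ and (A) reads $(k^2-v)\delta>k^2-k$, which for $v<k^2$ favors large degrees. Condition (B) requires $(k-1)d_x\le v-1$. So we take the degrees as large as (B) allows. From now on let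
\begin{equation}\label{eq:range}
k\ge4,\qquad \frac{k(k+1)}2\le v\le k^2-k-1,
\end{equation}
and divide $v-1$ by $k-1$:
\[
v-1=D(k-1)+c,\qquad 0\le c\le k-2 .
\]
From $v-1\le k(k-1)-2$ we get $D\le k-1$, and if $D=k-1$ then $c\le k(k-1)-2-(k-1)^2=k-3$. From $v-1\ge\frac{(k+2)(k-1)}2$ we get $D\ge\lfloor\frac{k+2}2\rfloor$, so $D\ge\frac{k+1}2$ and $D\ge3$.

All degrees can equal $D$ only if $k$ divides $vD$, so we let $\rho$ points have degree $D-1$, with $\rho\equiv vD\pmod k$. In the complement of $G$ these points have degree $c+k-1$ and the others only $c$, so we want $\rho\ge c+k$ to give them room to be joined to one another. Let $\rho$ be the unique integer with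
\[
c+k\le\rho\le c+2k-1,\qquad\rho\equiv vD\pmod k,
\]
and put $r=(vD-\rho)/k$. Then $k\le\rho\le3k-3<\frac{k(k+1)}2\le v$, where the strict inequality is $(k-2)(k-3)>0$. Also $0<rk<vD<vk$, so $0<r<v\le N$. Let $(d_x)$ have $\rho$ entries $D-1$ and $v-\rho$ entries $D$; it is balanced with sum $rk$.

\begin{lemma}\label{lem:A}
Under \eqref{eq:range}, condition \textup{(A)} holds for this $r$ and $(d_x)$.
\end{lemma}

\begin{proof}
Put $T=rk=vD-\rho$. We have
\[
\sum_xd_x(d_x-1)=(v-\rho)D(D-1)+\rho(D-1)(D-2)=(D-1)(vD-2\rho)=(D-1)(T-\rho)
\]
and $r(r-1)=T(T-k)/k^2$. So (A) is equivalent to $k^2(D-1)(T-\rho)>T(T-k)$. Let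
\[
L=(D-1)k^2+k-vD ,
\]
the margin in the inequality $(k^2-v)\delta>k^2-k$ at $\delta=D$. Then $k^2(D-1)=L-k+T+\rho$, so
\[
k^2(D-1)(T-\rho)-T(T-k)=L(T-\rho)+k\rho-\rho^2 ,
\]
and (A) is equivalent to
\begin{equation}\label{eq:key}
L\,(vD-2\rho)>\rho(\rho-k).
\end{equation}

We show that $L\ge k-1$. Since $vD=D+cD+D^2(k-1)$ and $(D-1)k^2+k-D=(k-1)(Dk-k+D)$,
\[
L=(k-1)(Dk-k+D-D^2)-cD=(k-1)(D-1)(k-D)-cD .
\]
If $D=k-1$, then $L=(k-1)(k-2-c)\ge k-1$ because $c\le k-3$. If $D\le k-2$, then $k-D\ge2$ and $c\le k-1$ give $L\ge(k-1)\bigl(2(D-1)-D\bigr)=(k-1)(D-2)\ge k-1$ because $D\ge3$.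

As $vD-2\rho>0$ and $k\le\rho\le3k-3$, the left side of \eqref{eq:key} is at least $(k-1)(vD-6k+6)$ and the right side is at most $3(k-1)(2k-3)$. So \eqref{eq:key} holds if $vD>12k-15$. For $k\ge6$ we have $vD\ge\frac{k(k+1)}2\cdot\frac{k+1}2\ge\frac{49}4k>12k$. For $k=5$ and $v\ge16$ we have $vD\ge48>45$. By \eqref{eq:range} three cases remain, all with $D=3$, so that $\sum_x\binom{d_x}2=3(v-\rho)+\rho$:
\[
\begin{array}{cc|ccc|cc}
k&v&c&\rho&r&\sum_x\binom{d_x}2&\binom r2\\[2pt]\hline
4&10&0&6&6&3\cdot4+6=18&15\\
4&11&1&5&7&3\cdot6+5=23&21\\
5&15&2&10&7&3\cdot5+10=25&21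
\end{array}
\]
In each case (A) holds.
\end{proof}

For (B) we use the Erd\H{o}s--Gallai theorem (1960): integers $a_1\ge\dots\ge a_n\ge0$ are the degrees of a simple graph on $n$ vertices if and only if their sum is even and, for $1\le t\le n$,
\begin{equation}\label{eq:EG}
\sum_{i\le t}a_i\le t(t-1)+\sum_{i>t}\min(t,a_i).
\end{equation}

\begin{lemma}\label{lem:B}
Under \eqref{eq:range}, condition \textup{(B)} holds for this $r$ and $(d_x)$.
\end{lemma}

\begin{proof}
Passing to the complement, we need a simple graph on $V$ with degrees $v-1-(k-1)d_x$, that is, with $\rho$ vertices of degree $a=c+k-1$ and $v-\rho$ vertices of degree $c$. The sum of these degrees is $v(v-1)-rk(k-1)$, which is even. The left side of \eqref{eq:EG} is at most $ta$. If $t\ge a+1$, then $t(t-1)\ge ta$. If $t\le a$, then $t<a+1=c+k\le\rho$, and each index $i$ with $t<i\le\rho$ contributes $\min(t,a)=t$; the right side is at least $t(t-1)+(\rho-t)t=t(\rho-1)\ge ta$.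
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:two}]
By Lemma~\ref{lem:compl} we may assume $k=\ell$, so that $k\ge4$ and $2k\le v\le k^2-k-1$. If $v\le\frac{k(k+1)}2-1$, Corollary~\ref{cor:cover} and Theorem~\ref{thm:one} give an $r$ such that every $b=qN+r$ with $q\ge1$ fails. Otherwise \eqref{eq:range} holds and $v\ge2k\ge k+2$; by Lemmas~\ref{lem:A} and~\ref{lem:B}, Proposition~\ref{prop:crit} applies, and every $b=qN+r$ with $q\ge q_0$ fails.
\end{proof}

\begin{remark}
The bound $v\le k^2-k-1$ is what makes $L$ positive. At $v=k^2-k$ we have $D=k-1$, $c=k-2$ and $L=0$, so \eqref{eq:key} fails and this choice of $r$ does not satisfy (A). The hypothesis $\ell\ge4$ says exactly that the range of $v$ is nonempty, since $2\ell\le\ell^2-\ell-1$ holds for a nonnegative integer $\ell$ if and only if $\ell\ge4$. For $k=3$ the upper bounds on $v$ in Theorems~\ref{thm:one} and~\ref{thm:two} would both be $5$, which is less than $2k$; this is why these arguments say nothing about $k=3$, $v\ge6$.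
\end{remark}

\begin{thebibliography}{1}

\bibitem{LZ}
Ruijing Liu and Junling Zhou, \emph{Optimal data placements for triple replication}, arXiv:2109.14140 (2021).

\end{thebibliography}
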